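\title{A positively generated function system that is not completely $\alpha$-generated}

\begin{abstract}
A function system is a closed selfadjoint subspace $S$ of $C(X)$, not necessarily containing the constants. If every real function in $S$ is a difference of two positive functions in $S$, then every selfadjoint $n\times n$ matrix over $S$ is a difference of two positive matrices over $S$. We show that the norms of these positive matrices cannot in general be controlled uniformly in $n$. The space $\ell_1$, realized on the cube $[0,1]^{\mathbb N}$, is $2$-generated, but its optimal constant at matrix level $n$ has exact order $\sqrt n$. We also show that, for each $\alpha\ge4$, the worst constant at level $n$ among all $\alpha$-generated function systems has exact order $n$.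
\end{abstract}

\section{The question and the results}

Let $X$ be a compact Hausdorff space and let $C(X)$ be the C*-algebra of continuous complex-valued functions on $X$. A \emph{function system} is a norm-closed subspace $S\subseteq C(X)$ that is closed under complex conjugation; it need not contain the constants. We give $S$ the operator system structure inherited from $C(X)$. That is, for each $n\ge1$ we regard an $n\times n$ matrix $F$ with entries in $S$ as a continuous function $X\to M_n$, and we equip the space $M_n(S)$ of such matrices with the norm and the positive cone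
\[
\|F\|=\sup_{\xi\in X}\|F(\xi)\|_{M_n},\qquad M_n(S)^+=\{F\in M_n(S): F(\xi)\ge0\text{ for all }\xi\in X\}.
\]
We write $M_n(S)^{\rm sa}$ for the selfadjoint elements, and $S^+$, $S^{\rm sa}$ for the case $n=1$. Inequalities between elements of $M_n(S)^{\rm sa}$ are meant pointwise on $X$.

\begin{definition}
Let $S$ be a function system and let $\alpha>0$.
\begin{itemize}
\item $S$ is \emph{positively generated} if $S^{\rm sa}=S^+-S^+$; equivalently, $S$ is the complex linear span of $S^+$.
\item $S$ is \emph{$\alpha$-generated} if every $f\in S^{\rm sa}$ can be written $f=g-h$ with $g,h\in S^+$ and $\|g\|+\|h\|\le\alpha\|f\|$.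
\item $S$ is \emph{completely $\alpha$-generated} if for every $n\ge1$, every $F\in M_n(S)^{\rm sa}$ can be written $F=Y-Z$ with $Y,Z\in M_n(S)^+$ and $\|Y\|+\|Z\|\le\alpha\|F\|$.
\end{itemize}
\end{definition}

By a \emph{decomposition} of $F$ we always mean $F=Y-Z$ with $Y,Z\in M_n(S)^+$, and we call $\|Y\|+\|Z\|$ its \emph{cost}. To see what the cost measures, call $G\in M_n(S)^{\rm sa}$ a \emph{majorant} of $F$ if $G\ge F$ and $G\ge-F$. A decomposition gives the majorant
\begin{equation}\label{eq:majorant}
G=Y+Z,\qquad G-F=2Z\ge0,\qquad G+F=2Y\ge0,\qquad \|G\|\le\|Y\|+\|Z\|.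
\end{equation}
Conversely, a majorant $G$ gives the decomposition $Y=\frac12(G+F)$, $Z=\frac12(G-F)$, in which $0\le Y,Z\le G$, so that the cost is at most $2\|G\|$. Up to a factor $2$, the constants in the definition therefore say how large an element of $M_n(S)$ must be in order to dominate $\pm F$. They measure how well $S$ can do without a unit.

\begin{example}\label{ex:simple}
(a) If $1\in S$, then $\|F\|I$ is a majorant of $F$. If $S$ consists of all functions that vanish on a given closed set, then $\xi\mapsto\|F(\xi)\|I$ is a majorant of $F$. In both cases $S$ is completely $2$-generated.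

(b) Let $S$ be finite-dimensional and positively generated. Choose a basis $p_1,\dots,p_d$ in $S^+$, with coordinate functionals $\varphi_1,\dots,\varphi_d$. Each $F\in M_n(S)^{\rm sa}$ has the form $F(\xi)=\sum_ip_i(\xi)A_i$ with $A_i=A_i^*$. For a unit vector $v$, the number $\langle A_iv,v\rangle$ is $\varphi_i$ applied to the function $\langle F(\cdot)v,v\rangle$, so $\|A_i\|\le\|\varphi_i\|\,\|F\|$. The majorant $\sum_i\|A_i\|p_iI$ shows that $S$ is completely $\alpha$-generated with $\alpha=2\sum_i\|p_i\|\,\|\varphi_i\|$.

(c) The constant can be large already for $n=1$. Let $X$ have three points, let $0<\varepsilon\le1$, and let $S$ be spanned by $f=(1,-1,0)$ and $p=(\varepsilon,\varepsilon,1)$. Then $p/\varepsilon$ is a majorant of $f$, so $S$ is positively generated. If $\lambda f+\mu p$ is any majorant of $f$, then $\lambda+\varepsilon\mu\ge1$ and $-\lambda+\varepsilon\mu\ge1$, so $\mu\ge1/\varepsilon$, and the majorant has value at least $1/\varepsilon$ at the third point, where $f$ vanishes.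
\end{example}

Two facts are known: a function system is positively generated if and only if it is $\alpha$-generated for some $\alpha>0$, and if $S$ is positively generated then $M_n(S)^{\rm sa}=M_n(S)^+-M_n(S)^+$ for all $n$. (Our proofs use neither.) So positive generation comes with a constant at the first level and passes to every matrix level. The following question is posed in \cite{HKM}.

\begin{quote}
\emph{If $S\subseteq C(X)$ is a positively generated function system, is $S$ completely $\alpha$-generated for some $\alpha>0$?}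
\end{quote}

One is tempted to guess yes. The answer is yes in Example~\ref{ex:simple}. Moreover, the matrix levels of a function system contain no information that is absent at the first level: for $F\in M_n(S)^{\rm sa}$ and $v\in\mathbb C^n$, the function $v^*Fv=\langle F(\cdot)v,v\rangle$ lies in $S^{\rm sa}$, we have $F\ge0$ if and only if $v^*Fv\in S^+$ for all $v$, and $\|F\|=\sup_{\|v\|=1}\|v^*Fv\|$. No constant depending on $n$ appears. The gap in this reasoning is that cheap decompositions $v^*Fv=g_v-h_v$, chosen separately for each $v$, need not have the form $g_v=v^*Yv$, $h_v=v^*Zv$ for fixed $Y$ and $Z$. The answer is in fact no.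

To state quantitative results, for a function system $S\neq0$ let $\alpha_n(S)\in[0,\infty]$ be the infimum of all $\beta$ such that every $F\in M_n(S)^{\rm sa}$ has a decomposition of cost at most $\beta\|F\|$. If $S$ is completely $\alpha$-generated, then $\alpha_n(S)\le\alpha$ for all $n$. To prove $\alpha_n(S)\ge\beta$ it suffices to find one nonzero $F\in M_n(S)^{\rm sa}$ all of whose decompositions cost at least $\beta\|F\|$.

\begin{theorem}\label{thm:main}
Let $X=[0,1]^{\mathbb N}$ with the product topology. For $a\in\ell_1$ put $f_a(t)=\sum_ia_it_i$, and let $S=\{f_a:a\in\ell_1\}$. Then $S$ is a $2$-generated function system, and $\alpha_n(S)\ge2\sqrt{n+1}$ for every $n=2^m$, $m\ge1$. Hence $S$ is positively generated but not completely $\alpha$-generated for any $\alpha>0$.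
\end{theorem}

For this system the order $\sqrt n$ is exact.

\begin{proposition}\label{prop:sqrt}
For $S$ as in Theorem~\ref{thm:main} we have $\alpha_n(S)\le16\sqrt{n/\pi}$ for all $n\ge1$, and $\alpha_n(S)\ge\sqrt{2n}$ for all $n\ge2$.
\end{proposition}

Other systems behave worse, and the worst growth is linear.

\begin{theorem}\label{thm:linear}
\begin{itemize}
\item[(a)] If $S$ is an $\alpha$-generated function system, then $\alpha_n(S)\le(2n-1)(\alpha+1)$ for all $n$.
\item[(b)] There is a $4$-generated function system $S$ with $\alpha_n(S)\ge\frac{n+1}2$ for all $n\ge1$.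
\end{itemize}
\end{theorem}

A $4$-generated system is $\alpha$-generated for every $\alpha\ge4$. So for each fixed $\alpha\ge4$, the supremum of $\alpha_n(S)$ over all $\alpha$-generated function systems $S$ lies between $\frac{n+1}2$ and $(2n-1)(\alpha+1)$ and is of exact order $n$.

\medskip
\noindent\emph{Conventions.} Inner products are linear in the first variable, vectors are columns, and $\operatorname{tr}$ is the unnormalized trace; thus $\operatorname{tr}(Avv^*)=\langle Av,v\rangle$. For $A=A^*\in M_n$ we use $\|A\|=\sup_{\|v\|=1}|\langle Av,v\rangle|$ and the positive matrices $A^+,A^-,|A|$ given by the spectral theorem, which satisfy $A=A^+-A^-$, $|A|=A^++A^-$ and $|A|^2=A^2$. For $A=A^*$ and $B\ge0$ in $M_n$,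
\begin{equation}\label{eq:trace}
|\operatorname{tr}(AB)|\le\|A\|\operatorname{tr}B,\qquad \operatorname{tr}B\le n\|B\|;
\end{equation}
the first holds because $B^{1/2}AB^{1/2}$ lies between $-\|A\|B$ and $\|A\|B$. In a cube $[0,1]^J$ we write $e_j$ for the indicator of $\{j\}$ and $\mathbf 1$ for the point with all coordinates equal to $1$.

\section{The space $\ell_1$ on the cube}\label{sec:l1}

The cube has two features that we shall play against each other. It contains the points $e_j$, which test each coefficient separately for positivity, and it contains the point $\mathbf 1$, which adds up all the coefficients. We allow an arbitrary index set in the first lemma, because Section~\ref{sec:lower} needs an uncountable one.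

\begin{lemma}\label{lem:scalar}
Let $J$ be a set. For $a\in\ell_1(J)$, the function $f_a(t)=\sum_ja_jt_j$ is continuous on the compact Hausdorff space $[0,1]^J$, and $\frac14\|a\|_1\le\|f_a\|\le\|a\|_1$. If $a$ is real, then $\|f_a\|=\max\big(\sum_ja_j^+,\sum_ja_j^-\big)$.
\end{lemma}

\begin{proof}
The series converges uniformly in $t$ and its finite partial sums are continuous, so $f_a$ is continuous, and $\|f_a\|\le\|a\|_1$. If $a$ is real, then $-\sum a_j^-\le f_a(t)\le\sum a_j^+$, with equality at the indicators of $\{j:a_j<0\}$ and $\{j:a_j>0\}$. This gives the formula, and in particular $\|a\|_1\le2\|f_a\|$. For complex $a$, the functions $f_{\operatorname{Re}a}$ and $f_{\operatorname{Im}a}$ are the real and imaginary parts of $f_a$, so $\|a\|_1\le\|\operatorname{Re}a\|_1+\|\operatorname{Im}a\|_1\le4\|f_a\|$.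
\end{proof}

In this section and the next, $X$ and $S$ are as in Theorem~\ref{thm:main}.

\begin{lemma}\label{lem:matrix}
$S$ is a $2$-generated function system. The elements of $M_n(S)$ are exactly the functions $F(t)=\sum_jt_jA_j$ with $A_j\in M_n$ and $\sum_j\|A_j\|<\infty$, and then $A_j=F(e_j)$. Such an $F$ is selfadjoint if and only if every $A_j$ is selfadjoint, and positive if and only if every $A_j$ is positive. If $F\ge0$, then $\|F\|=\|\sum_jA_j\|$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:scalar}, $a\mapsto f_a$ is bounded and bounded below on the Banach space $\ell_1$, so its range $S$ is closed; and $\overline{f_a}=f_{\bar a}$. The condition $\sum\|A_j\|<\infty$ says exactly that for each $(k,l)$ the sequence of $(k,l)$ entries of the $A_j$ is in $\ell_1$, which gives the description of $M_n(S)$. If $F$ is selfadjoint or positive, so is $A_j=F(e_j)$; the converses hold because $t_j\ge0$. If all $A_j\ge0$, then $0\le F(t)\le\sum_jA_j=F(\mathbf 1)$, which gives the norm. Finally, a real function in $S$ is $f_a$ with $a$ real, and $f_a=f_{a^+}-f_{a^-}$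 with $\|f_{a^\pm}\|=\sum_ja_j^\pm\le\|f_a\|$.
\end{proof}

So a decomposition of $F(t)=\sum t_jA_j$ is a choice of matrices $B_j,C_j\ge0$, summable in norm, with $B_j-C_j=A_j$, and its cost is $\|\sum B_j\|+\|\sum C_j\|$. Positive matrices cannot cancel in a sum, while the matrices $A_j$ can. We want many $A_j$, each expensive to split, whose combinations $\sum t_jA_j$ all stay small.

\subsection*{The cases $n=1$ and $n=2$}
For $n=1$ take $f(t)=t_1-t_2$. Then $\|f\|=1$, and any decomposition has $B_1\ge1$ and $C_2\ge1$, hence cost at least $2$. So $\alpha_1(S)=2$.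

For $n=2$ recall the Pauli matrices
\[
\sigma_1=\begin{pmatrix}0&1\\1&0\end{pmatrix},\qquad\sigma_2=\begin{pmatrix}0&-i\\i&0\end{pmatrix},\qquad\sigma_3=\begin{pmatrix}1&0\\0&-1\end{pmatrix}.
\]
They are selfadjoint, have trace $0$, and satisfy $\sigma_k^2=I$ and $\sigma_k\sigma_l=-\sigma_l\sigma_k$ for $k\ne l$. Put
\[
F(t)=(t_1-t_4)\sigma_1+(t_2-t_5)\sigma_2+(t_3-t_6)\sigma_3 .
\]
For real $s_k$ the relations give $(\sum s_k\sigma_k)^2=(\sum s_k^2)I$. Since $|t_k-t_{k+3}|\le1$, we get $\|F\|=\sqrt3$. Now take any decomposition. Each of the six coefficients $A_j=\pm\sigma_k$ has unit eigenvectors $v_+,v_-$ for the eigenvalues $1,-1$. From $B_j\ge A_j$ we get $\operatorname{tr}B_j\ge\langle B_jv_+,v_+\rangle\ge1$, and from $C_j\ge-A_j$ we get $\operatorname{tr}C_j\ge\langle C_jv_-,v_-\rangle\ge1$. Hence the $2\times2$ positive matrices $\sum B_j$ and $\sum C_j$ have trace at least $6$ and norm at least $3$. The cost is at least $6=2\sqrt3\,\|F\|$, so $\alpha_2(S)\ge2\sqrt3>2=\alpha_1(S)$.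

The coefficients of $F$ add up like orthogonal vectors, whereas their positive parts add up like positive numbers. To make the ratio unbounded we need larger families. The tensor products of Pauli matrices no longer anticommute pairwise, but they are orthogonal for the trace, and this is enough: Parseval's identity replaces the formula for the square.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:matrix} only the lower bound remains. Let $n=2^m$, $N=n^2-1$, and $\sigma_0=I\in M_2$. The $4^m=n^2$ products $\sigma_{k_1}\otimes\cdots\otimes\sigma_{k_m}$, $k_r\in\{0,1,2,3\}$, are selfadjoint unitaries in $M_n$. We have $\operatorname{tr}(\sigma_k\sigma_l)=2\delta_{kl}$ for $0\le k,l\le3$, because distinct $\sigma_k,\sigma_l$ with $k,l\ge1$ anticommute and each has trace $0$. The trace is multiplicative on tensor products, so these $n^2$ matrices are pairwise orthogonal for $\langle A,B\rangle=\operatorname{tr}(B^*A)$, each of squared norm $n$. They form an orthogonal basis of $M_n$. Let $P_1,\dots,P_N$ be those different from $I$, and put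
\[
F(t)=\sum_{i=1}^N(t_i-t_{N+i})P_i\in M_n(S)^{\rm sa}.
\]
Its coefficients are $A_i=P_i$ and $A_{N+i}=-P_i$ for $1\le i\le N$, and $A_j=0$ for $j>2N$. In particular $F\ne0$.

\emph{The norm of $F$.} Let $v$ be a unit vector. The inner product of $vv^*$ with a basis element $P$ is $\operatorname{tr}(Pvv^*)=\langle Pv,v\rangle$, which is $1$ for $P=I$, and the squared norm of $vv^*$ is $\operatorname{tr}((vv^*)^2)=1$. Parseval's identity reads $\frac1n\big(1+\sum_i\langle P_iv,v\rangle^2\big)=1$, that is,
\begin{equation}\label{eq:parseval}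
\sum_{i=1}^N\langle P_iv,v\rangle^2=n-1 .
\end{equation}
Since $|t_i-t_{N+i}|\le1$, the Cauchy--Schwarz inequality gives
\[
|\langle F(t)v,v\rangle|\le\sum_{i=1}^N|\langle P_iv,v\rangle|\le\sqrt{N(n-1)}=(n-1)\sqrt{n+1},
\]
and $F(t)$ is selfadjoint, so $\|F\|\le(n-1)\sqrt{n+1}$.

\emph{The cost of a decomposition.} Let $F=Y-Z$ with coefficients $B_j,C_j\ge0$, so $B_j-C_j=A_j$. For $j\le2N$ we have $A_j^2=I$ and $\|A_j\|=1$, so \eqref{eq:trace} gives
\[
n=\operatorname{tr}(A_j^2)=\operatorname{tr}(A_jB_j)-\operatorname{tr}(A_jC_j)\le\operatorname{tr}B_j+\operatorname{tr}C_j .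
\]
Sum over $j\le2N$, add the nonnegative terms with $j>2N$, and use \eqref{eq:trace} and Lemma~\ref{lem:matrix}:
\[
2Nn\le\operatorname{tr}\Big(\sum_jB_j\Big)+\operatorname{tr}\Big(\sum_jC_j\Big)\le n\big(\|Y\|+\|Z\|\big).
\]
Hence $\|Y\|+\|Z\|\ge2N=2(n-1)(n+1)\ge2\sqrt{n+1}\,\|F\|$, and $\alpha_n(S)\ge2\sqrt{n+1}$. This is unbounded along $n=2^m$, so no $\alpha$ works for all levels.
\end{proof}

\begin{remark}
The bound $2N$ on the cost is attained by $B_j=\frac12(I+A_j)$, $C_j=\frac12(I-A_j)$ for $j\le 2N$, since then $\sum B_j=\sum C_j=NI$. Identity \eqref{eq:parseval} shows where the tempting guess fails: for each $v$, the coefficients $\langle A_jv,v\rangle$ of $v^*Fv$ have root mean square $1/\sqrt{n+1}$, whereas $B_j+C_j$ has average eigenvalue at least $1$.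
\end{remark}

\begin{remark}
Both noncommutativity and the point $\mathbf 1$ are needed. If the $A_j$ commute, a fixed unitary diagonalizes them all, and decomposing each diagonal entry of $F$ as in Lemma~\ref{lem:matrix} costs at most $2\|F\|$. If the cube is replaced by its closed subset $\{0,e_1,e_2,\dots\}$, the closed span of the coordinate functions consists of all continuous functions vanishing at $0$, and is completely $2$-generated by Example~\ref{ex:simple}(a).
\end{remark}

\section{The order $\sqrt n$ is exact for $\ell_1$}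

For an upper bound, the obvious decomposition of $F(t)=\sum t_jA_j$ uses the coefficients $A_j^+$ and $A_j^-$, and we must bound $\|\sum|A_j|\|$ in terms of $\|F\|$. The norm of $F$ controls the signed sums $\sum\pm A_j$. Signs can turn scalars into their absolute values, but not matrices. So we pass to the scalars $\langle A_jv,w\rangle$, choose signs for each pair $v,w$, and recover $\|A_jv\|$ by averaging over $w$. The averaging loses the factor $\sqrt n$.

Let $\Omega_n$ be the unit sphere of $\mathbb C^n$ and $dv$ its normalized surface measure, which is invariant under unitaries.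

\begin{lemma}\label{lem:moments}
For $u\in\Omega_n$ and $r>0$,
\[
\int_{\Omega_n}|\langle v,u\rangle|^{2r}\,dv=\frac{\Gamma(1+r)\,\Gamma(n)}{\Gamma(n+r)}.
\]
The value is $\frac1n$ for $r=1$, it is $\frac2{n(n+1)}$ for $r=2$, and it is at least $\frac{\sqrt\pi}{2\sqrt n}$ for $r=\frac12$.
\end{lemma}

\begin{proof}
By invariance we may take $u$ to be the first basis vector. Let $\gamma\in\mathbb C^n$ be a random vector with density $\pi^{-n}e^{-\|\gamma\|^2}$. The density depends only on $\|\gamma\|$, so $v=\gamma/\|\gamma\|$ has law $dv$ and is independent of $\|\gamma\|$. In polar coordinates, $|\gamma_1|^2$ has density $e^{-s}$ and $\|\gamma\|^2$ has density $s^{n-1}e^{-s}/\Gamma(n)$ on $(0,\infty)$. Taking expectations in $|\gamma_1|^{2r}=\|\gamma\|^{2r}|v_1|^{2r}$ gives $\Gamma(1+r)=\frac{\Gamma(n+r)}{\Gamma(n)}\int|v_1|^{2r}dv$. The values for $r=1,2$ follow from $\Gamma(s+1)=s\Gamma(s)$. For $r=\frac12$ use $\Gamma(\frac32)=\frac{\sqrt\pi}2$ and the log-convexity of $\Gamma$, which gives $\Gamma(n+\frac12)^2\le\Gamma(n)\Gamma(n+1)=n\Gamma(n)^2$.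
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:sqrt}]
\emph{Upper bound.} Let $F(t)=\sum t_jA_j$ with $A_j=A_j^*$ and $\|F\|\le1$. For signs $s_j=\pm1$, the sum $\sum s_jA_j$ is the difference of the values of $F$ at the indicators of $\{j:s_j=1\}$ and $\{j:s_j=-1\}$, so $\|\sum s_jA_j\|\le2$. Fix unit vectors $v,w$. Choosing $s_j$ with $s_j\operatorname{Re}\langle A_jv,w\rangle\ge0$ gives
\[
\sum_j|\operatorname{Re}\langle A_jv,w\rangle|=\operatorname{Re}\Big\langle\sum_js_jA_jv,w\Big\rangle\le2,
\]
and the same argument with $\operatorname{Im}$ in place of $\operatorname{Re}$ bounds the imaginary parts. So $\sum_j|\langle A_jv,w\rangle|\le4$. Integrate over $w\in\Omega_n$, exchanging sum and integral by monotone convergence. Lemma~\ref{lem:moments} with $r=\frac12$ gives $\int|\langle A_jv,w\rangle|\,dw\ge\frac{\sqrt\pi}{2\sqrt n}\|A_jv\|$, so $\sum_j\|A_jv\|\le8\sqrt{n/\pi}$. Since $|A_j|^2=A_j^2$, we have $\langle|A_j|v,v\rangle\le\||A_j|v\|=\|A_jv\|$. Therefore $\langle\sum_j|A_j|v,v\rangle\le8\sqrt{n/\pi}$ for all unit $v$, that is, $\|\sum_j|A_j|\|\le8\sqrt{n/\pi}$.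

Let $Y(t)=\sum t_jA_j^+$ and $Z(t)=\sum t_jA_j^-$. As $\|A_j^\pm\|\le\|A_j\|$, Lemma~\ref{lem:matrix} shows that $Y,Z\in M_n(S)^+$, and $F=Y-Z$. As $0\le A_j^\pm\le|A_j|$, it also shows that $\|Y\|,\|Z\|\le\|\sum_j|A_j|\|$. The cost is at most $16\sqrt{n/\pi}$.

\emph{Lower bound.} For any function system $\alpha_n\le\alpha_{n+1}$: given $F\in M_n(S)^{\rm sa}$, decompose $F\oplus0\in M_{n+1}(S)^{\rm sa}$, which has the same norm, and keep the upper left $n\times n$ corners, which are positive and have no larger norm. For $n\ge2$ choose $m\ge1$ with $2^m\le n<2^{m+1}$. Theorem~\ref{thm:main} gives $\alpha_n(S)\ge2\sqrt{2^m+1}\ge2\sqrt{n/2}=\sqrt{2n}$.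
\end{proof}

\section{A linear upper bound for all systems}\label{sec:upper}

Let $S$ be $\alpha$-generated and $F\in M_n(S)^{\rm sa}$. The hypothesis only decomposes scalar functions. The natural way to use it is to write $F$ as a real combination of terms $fA$, meaning $\xi\mapsto f(\xi)A$, with $f\in S^{\rm sa}$ and $A\ge0$, and to decompose each $f$. Working entry by entry produces about $n^2$ terms. It is more economical to rebuild $F$ from the functions $z^*Fz$ by an average, with the rank-one matrices $zz^*$ in the role of $A$: if $zz^*$ averages to $I$, the number of vectors $z$ does not enter the estimate.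

For $n=2$, let $\omega=e^{2\pi i/3}$ and $z=(1,\omega^r)^T$, $r=0,1,2$. Then $z^*Fz=F_{11}+F_{22}+\omega^rF_{12}+\omega^{-r}F_{21}$, and the $(1,2)$ entry of $zz^*$ is $\omega^{-r}$. The powers $\omega^{\pm r}$ and $\omega^{\pm2r}$ average to $0$ over $r$, so the average of $(z^*Fz)\,zz^*$ is
\[
\begin{pmatrix}F_{11}+F_{22}&F_{12}\\F_{21}&F_{11}+F_{22}\end{pmatrix}=F+\begin{pmatrix}F_{22}&0\\0&F_{11}\end{pmatrix}.
\]
The error is diagonal, and diagonal matrices are decomposed entry by entry at no loss. With signs $\pm1$ in place of cube roots of unity, the off-diagonal entry would be $F_{12}+F_{21}$, and $F$ could not be recovered.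

\begin{proof}[Proof of Theorem~\ref{thm:linear}(a)]
First, the two parts of a decomposition can be bounded separately. If $f=g-h$ with $g,h\in S^+$ and $\|g\|+\|h\|\le\alpha\|f\|$, then $\|g\|\le\|h\|+\|f\|$ and $\|h\|\le\|g\|+\|f\|$. Adding $\|g\|$ to the first inequality and $\|h\|$ to the second gives
\begin{equation}\label{eq:balanced}
\|g\|,\|h\|\le\tfrac{\alpha+1}2\|f\|.
\end{equation}

Let $F=(F_{ij})\in M_n(S)^{\rm sa}$ with $\|F\|\le1$. Let $z$ range over $\{1,\omega,\omega^2\}^n$ and let $\mathbb E$ be the average over these $3^n$ vectors. Put $f_z=z^*Fz=\sum_{i,j}\bar z_iz_jF_{ij}\in S^{\rm sa}$; then $\|f_z\|\le\|z\|^2=n$. The $(k,l)$ entry of $\mathbb E[f_z\,zz^*]$ is $\sum_{i,j}F_{ij}\,\mathbb E[\bar z_iz_jz_k\bar z_l]$. Write $\bar z_iz_jz_k\bar z_l=\prod_rz_r^{m_r}$, where $m=e_j+e_k-e_i-e_l\in\mathbb Z^n$ and $e_r$ are the standard basis vectors. The average factors over the coordinates, so it is $1$ if $3$ divides every $m_r$ and $0$ otherwise. As $|m_r|\le2$, it is $1$ exactly when $m=0$, that is, when $\{j,k\}=\{i,l\}$ as multisets. If $k\ne l$,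 this forces $i=k$ and then $j=l$, and the entry is $F_{kl}$. If $k=l$, it means $i=j$, and the entry is $\sum_iF_{ii}$. Hence
\[
F=\mathbb E[f_z\,zz^*]-\operatorname{diag}(d_1,\dots,d_n),\qquad d_k=\sum_{i\ne k}F_{ii}\in S^{\rm sa},\qquad\|d_k\|\le n-1 .
\]
By \eqref{eq:balanced}, write $f_z=g_z-h_z$ and $d_k=g_k'-h_k'$ with all terms in $S^+$, with $\|g_z\|,\|h_z\|\le\frac{\alpha+1}2n$ and $\|g'_k\|,\|h'_k\|\le\frac{\alpha+1}2(n-1)$. Put
\[
Y=\mathbb E[g_z\,zz^*]+\operatorname{diag}(h_1',\dots,h_n'),\qquad Z=\mathbb E[h_z\,zz^*]+\operatorname{diag}(g'_1,\dots,g_n').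
\]
Then $Y,Z\in M_n(S)^+$ and $F=Y-Z$. Since $\mathbb E[z_k\bar z_l]=\delta_{kl}$, we have $\mathbb E[zz^*]=I$, so at every point $\xi$
\[
0\le\mathbb E[g_z(\xi)zz^*]\le\max_z\|g_z\|\;\mathbb E[zz^*]\le\tfrac{\alpha+1}2n\,I,
\]
and the same holds for $h_z$. Thus $\|Y\|,\|Z\|\le\frac{\alpha+1}2\big(n+(n-1)\big)$, and the cost is at most $(2n-1)(\alpha+1)$.
\end{proof}

\section{A system with linear growth}\label{sec:lower}

The proof just given decomposes the functions $z^*Fz$ independently of one another and pays for the worst case, in which all their positive parts are large at the same point. To show that the factor $n$ is real, we build a system in which this worst case is forced.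

Fix $n$, let $K=\{H\in M_n:H=H^*,\ \|H\|\le1\}$, and write $\Omega=\Omega_n$. The natural candidate for $F$ is the function $F(H)=H$ on $K$. Its entries span the functions $H\mapsto\operatorname{tr}(TH)$, $T\in M_n$, which are odd, so none of them is positive except $0$. We must adjoin positive functions, and we adjoin ones that help as little as possible. By the spectral theorem, for $T=T^*$ the function $\operatorname{tr}(TH)$ is a combination of functions $\langle Hu,u\rangle$, $u\in\Omega$. So it suffices to give each of these a private majorant: a new coordinate $t_u$, tied to $H$ only by $t_u\ge|\langle Hu,u\rangle|$. Let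
\[
X_n=\big\{(H,t)\in K\times[0,1]^\Omega:\ |\langle Hu,u\rangle|\le t_u\text{ for all }u\in\Omega\big\}.
\]
Here $\Omega$ is only an index set, and $[0,1]^\Omega$ has the product topology. Each condition is closed, so $X_n$ is compact Hausdorff. For $T\in M_n$ and $c\in\ell_1(\Omega)$ put
\[
f_{T,c}(H,t)=\operatorname{tr}(TH)+\sum_uc_ut_u,\qquad S_n=\{f_{T,c}:T\in M_n,\ c\in\ell_1(\Omega)\}\subseteq C(X_n).
\]
We use three families of points of $X_n$:
\begin{itemize}
\item[(i)] $(0,t)$ for every $t\in[0,1]^\Omega$;
\item[(ii)] $(H,\mathbf 1)$ for every $H\in K$;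
\item[(iii)] $(\pm vv^*,t^v)$ for $v\in\Omega$, where $t^v_u=|\langle v,u\rangle|^2=\langle vv^*u,u\rangle$.
\end{itemize}

\begin{lemma}\label{lem:Sn}
$S_n$ is a function system, and every $f\in S_n^{\rm sa}$ is a difference of two elements of $S_n^+$ of norm at most $2\|f\|$. In particular $S_n$ is $4$-generated.
\end{lemma}

\begin{proof}
We have $\overline{f_{T,c}}=f_{T^*,\bar c}$, so $S_n$ is selfadjoint. Put $\nu(T)=\sup_{H\in K}|\operatorname{tr}(TH)|$. This is a norm on $M_n$: since $K$ spans $M_n$, $\nu(T)=0$ forces $\operatorname{tr}(TT^*)=0$. Let $f=f_{T,c}$. Then $\|f\|\le\nu(T)+\|c\|_1$. The points (i) and Lemma~\ref{lem:scalar} give $\|c\|_1\le4\|f\|$. The points (ii) give $2\operatorname{tr}(TH)=f(H,\mathbf 1)-f(-H,\mathbf 1)$, so $\nu(T)\le\|f\|$. Thus $(T,c)\mapsto f_{T,c}$ is bounded and bounded below on the Banach space $M_n\oplus\ell_1(\Omega)$. Its range is closed, and by injectivity $f_{T,c}$ is real if and only if $T=T^*$ and $c$ is real.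

Let $f=f_{T,c}$ be real with $\|f\|\le1$. The points (i) and Lemma~\ref{lem:scalar} give $\sum c_u^+\le1$ and $\sum c_u^-\le1$. Write $T=\sum_k\lambda_ku_ku_k^*$ with $u_1,\dots,u_n$ orthonormal and $\lambda_k$ real. Testing $\nu(T)\le1$ on $H=\sum_k\operatorname{sgn}(\lambda_k)u_ku_k^*\in K$ gives $\sum|\lambda_k|\le1$. Let $p(H,t)=\sum_k|\lambda_k|t_{u_k}$, an element of $S_n$. By the defining inequalities of $X_n$,
\[
|f_{T,0}(H,t)|=\Big|\sum_k\lambda_k\langle Hu_k,u_k\rangle\Big|\le p(H,t)\le1 .
\]
So $0\le\frac12(p\pm f_{T,0})\le1$, and the functions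
\[
g=\tfrac12(p+f_{T,0})+f_{0,c^+},\qquad h=\tfrac12(p-f_{T,0})+f_{0,c^-}
\]
lie in $S_n^+$, have norm at most $2$, and satisfy $g-h=f_{T,0}+f_{0,c}=f$.
\end{proof}

Let $F(H,t)=H$. Its $(k,l)$ entry is $f_{E_{lk},0}$, where $E_{lk}$ is the matrix unit, so $F\in M_n(S_n)^{\rm sa}$, and $\|F\|=1$. The mechanism of the lower bound is that of Example~\ref{ex:simple}(c). At the points (iii) a majorant of $F$ must be at least $vv^*$, although the coordinates $t^v_u$ are small: for fixed $u$, their average over $v$ is $\frac1n$. This forces the coefficients of the $t_u$ to be large in total, and the point $(0,\mathbf 1)$, where $F$ vanishes, adds them up. The average is computed as follows.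

\begin{lemma}\label{lem:fourth}
For $u\in\Omega$, $\displaystyle\int_\Omega|\langle v,u\rangle|^2\,vv^*\,dv=\frac{I+uu^*}{n(n+1)}$.
\end{lemma}

\begin{proof}
For $n=1$ both sides are $1$. Let $n\ge2$ and call the left side $M$. If $U$ is unitary and $Uu=u$, the substitution $v\mapsto Uv$ gives $UMU^*=M$. Taking $U=2uu^*-I$ shows that $M$ preserves $\mathbb Cu$ and $u^\perp$, and on $u^\perp$ it commutes with every unitary, so it is a scalar there. Thus $M=pI+q\,uu^*$. By Lemma~\ref{lem:moments},
\[
np+q=\operatorname{tr}M=\int|\langle v,u\rangle|^2dv=\frac1n,\qquad p+q=\langle Mu,u\rangle=\int|\langle v,u\rangle|^4dv=\frac2{n(n+1)}.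
\]
Subtracting, $(n-1)p=\frac{n-1}{n(n+1)}$, so $p=q=\frac1{n(n+1)}$.
\end{proof}

\begin{lemma}\label{lem:lower}
Every decomposition of $F$ in $M_n(S_n)$ has cost at least $\frac{n+1}2$.
\end{lemma}

\begin{proof}
By \eqref{eq:majorant} it suffices to show that every majorant $G$ of $F$ has $\|G\|\ge\frac{n+1}2$. Collecting the entries of $G$, write $G(H,t)=L(H)+\sum_ut_uA_u$ with $L:M_n\to M_n$ linear and $\sum_u\|A_u\|<\infty$; only countably many $A_u$ are nonzero. At the points (i) we have $F=0$, so $A_u=G(0,e_u)\ge0$, and $\|\sum_uA_u\|=\|G(0,\mathbf 1)\|\le\|G\|$.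

The term $L(H)$ is unknown, but it is odd in $H$, and we remove it using the symmetry of $X_n$. Let $v\in\Omega$. From $G\ge F$ at $(vv^*,t^v)$ and $G\ge-F$ at $(-vv^*,t^v)$ we get $G(\pm vv^*,t^v)\ge vv^*$. Testing on $v$,
\[
\pm\langle L(vv^*)v,v\rangle+\sum_u|\langle v,u\rangle|^2\langle A_uv,v\rangle\ge1 ,
\]
and the average of the two inequalities is
\begin{equation}\label{eq:test}
\sum_u|\langle v,u\rangle|^2\langle A_uv,v\rangle\ge1\qquad(v\in\Omega).
\end{equation}
The terms are nonnegative and continuous in $v$, so we may integrate term by term. Using $\langle A_uv,v\rangle=\operatorname{tr}(A_uvv^*)$, Lemma~\ref{lem:fourth}, the bound $\langle A_uu,u\rangle\le\operatorname{tr}A_u$ for $A_u\ge0$, and \eqref{eq:trace},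
\[
1\le\sum_u\frac{\operatorname{tr}A_u+\langle A_uu,u\rangle}{n(n+1)}\le\frac2{n(n+1)}\operatorname{tr}\sum_uA_u\le\frac2{n+1}\|G\|.\qedhere
\]
\end{proof}

\begin{remark}
Averaging \eqref{eq:test} over an orthonormal basis $v_1,\dots,v_n$ instead of the sphere does not suffice: these $n$ inequalities are satisfied by $A_{v_k}=v_kv_k^*$ and $A_u=0$ for other $u$, for which $\|\sum_uA_u\|=1$. On the whole sphere, one coordinate $t_u$ helps substantially only the vectors $v$ close to the line through $u$, and Lemma~\ref{lem:fourth} quantifies this.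
\end{remark}

It remains to combine the systems $S_n$ into one.

\begin{proof}[Proof of Theorem~\ref{thm:linear}(b)]
Let $X$ be the one-point compactification of the locally compact Hausdorff space $\bigsqcup_nX_n$, and let $S$ be the set of $f\in C(X)$ with $f(\infty)=0$ and $f|_{X_n}\in S_n$ for all $n$. A compact subset of $\bigsqcup_nX_n$ meets only finitely many of the open sets $X_n$, and each $X_n$ is compact. So a sequence $f_n\in S_n$ is the sequence of restrictions of an element of $S$ if and only if $\|f_n\|\to0$; in other words, $S$ is the $c_0$-direct sum of the $S_n$. Each $S_n$ is closed and selfadjoint, hence so is $S$.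

Let $f\in S^{\rm sa}$. By Lemma~\ref{lem:Sn}, $f|_{X_n}=g_n-h_n$ with $g_n,h_n\in S_n^+$ of norm at most $2\|f|_{X_n}\|$. These norms tend to $0$, so the pieces assemble to $g,h\in S^+$ with $f=g-h$ and $\|g\|,\|h\|\le2\|f\|$. Thus $S$ is $4$-generated.

Fix $n$ and extend the element $F\in M_n(S_n)^{\rm sa}$ of Lemma~\ref{lem:lower} by $0$ off $X_n$. This is an element of $M_n(S)^{\rm sa}$ of norm $1$. Any decomposition of it in $M_n(S)$ restricts on $X_n$ to a decomposition of $F$ in $M_n(S_n)$ of no larger cost, so it costs at least $\frac{n+1}2$. Hence $\alpha_n(S)\ge\frac{n+1}2$ for every $n$.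
\end{proof}

\begin{thebibliography}{1}
\bibitem{HKM} Adam Humeniuk, Matthew Kennedy, and Nicholas Manor, \emph{An extension property for noncommutative convex sets and duality for operator systems}, arXiv:2312.04791 (2023).
\end{thebibliography}
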